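# A diagram group without $\mathbb Z\wr\mathbb Z$ that embeds in no right-angled Artin group

## 1. Three letters, four relations

**Theorem 1.** Let $\mathcal P=\langle a,b,p\mid a=ap,\ a=ap^2,\ b=pb,\ b=p^2b\rangle$ and $w=ab$. Then:

1. $D(\mathcal P,w)\cong G:=\langle l,n,s\mid [\,l^{k}nl^{-k},s\,]=1,\ k\ge 0\rangle$. In particular $D(\mathcal P,w)$ is finitely generated.
2. $D(\mathcal P,w)$ does not contain $\mathbb Z\wr\mathbb Z$.
3. $D(\mathcal P,w)$ is not residually finite. Hence it does not embed into any right-angled Artin group, and no finite-index subgroup of it does.

Here $D(\mathcal P,w)$ is the *diagram group* of the semigroup presentation $\mathcal P$ with base word $w$. It is the fundamental group of a cube complex whose vertices are words and whose edges are single applications of relations; the precise definition is in Section 2. "Contains $\mathbb Z\wr\mathbb Z$" means: has a subgroup isomorphic to $\mathbb Z\wr\mathbb Z$.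

The theorem answers the following conjecture, taken from Anthony Genevois, "Hyperplanes of Squier's cube complexes", arXiv:1507.01667 (2015).

**Conjecture.** A diagram group is embeddable into a right-angled Artin group if and only if it does not contain $\mathbb Z\wr\mathbb Z$.

One implication holds: right-angled Artin groups never contain $\mathbb Z\wr\mathbb Z$ (Proposition 2 below). Theorem 1 says that the other implication is false, so the conjecture is false. Item 2 says that the proposed obstruction is absent. Item 3 says that a different obstruction, the failure of residual finiteness, is present, and that passing to a finite-index subgroup does not remove it. Item 1 shows how concrete the example is: the commutation relations of $G$ are indexed by $k\ge0$ only, and the whole proof of item 3 rests on what happens at $k=-1$.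

Besides Theorem 1, we shall prove a general statement about diagram groups that isolates the mechanism (Proposition 3), and a complete classification in a family of presentations that contains the one above (Theorem 4).

Conventions: paths are composed from left to right, $[x,y]=xyx^{-1}y^{-1}$, $\simeq$ is homotopy of paths with fixed endpoints, and graphs defining right-angled Artin groups may be infinite.

## 2. Squier complexes and diagram groups

Let $\mathcal P=\langle\Sigma\mid\mathcal R\rangle$ be a semigroup presentation: $\Sigma$ is an alphabet, and $\mathcal R$ is a set of relations $u=v$ between words of $\Sigma^+$, the free semigroup of nonempty words. Two words are equal modulo $\mathcal P$ if one can go from one to the other by finitely many replacements of a subword $u$ by $v$ or $v$ by $u$, with $u=v$ in $\mathcal R$.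

**Definition (Squier complex).** Let $w\in\Sigma^+$. The Squier complex $S(\mathcal P,w)$ is the following cube complex.

- Its vertices are the words of $\Sigma^+$ equal to $w$ modulo $\mathcal P$.
- Its edges, written $(a,u\to v,b)$ with $a,b$ possibly empty words, link $aub$ and $avb$ whenever $u=v$ or $v=u$ belongs to $\mathcal R$.
- Its $n$-cubes, written $(a_1,u_1\to v_1,\ldots,a_n,u_n\to v_n,a_{n+1})$ with each $u_i=v_i$ or $v_i=u_i$ in $\mathcal R$, have as vertices the $2^n$ words $a_1w_1a_2w_2\cdots a_nw_na_{n+1}$ with $w_i\in\{u_i,v_i\}$.

So an $n$-cube records $n$ relations applied independently to disjoint subwords.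

**Definition (diagram group).** $D(\mathcal P,w)=\pi_1(S(\mathcal P,w),w)$. A group is a diagram group if it is isomorphic to some $D(\mathcal P,w)$.

The complex $S(\mathcal P,w)$ is connected, so choosing another word equal to $w$ as base point changes the group only by an isomorphism.

*Example (a ray).* For $\langle a,p\mid a=ap\rangle$ and base word $a$, the vertices are the words $ap^k$, $k\ge 0$, with one edge between $ap^k$ and $ap^{k+1}$ for each $k$. The complex is a ray and the diagram group is trivial.

*Example (a triangle and a torus).* Let $\mathcal P=\langle x,y,z\mid x=y,\ y=z,\ z=x\rangle$. Then $S(\mathcal P,x)$ is a triangle (three vertices, three edges), so $D(\mathcal P,x)\cong\mathbb Z$. The vertices of $S(\mathcal P,xx)$ are the nine two-letter words. An edge changes one letter, and a square changes both letters independently. So the complex is the product of two triangles, a torus, and $D(\mathcal P,xx)\cong\mathbb Z^2$. Disjoint subwords produce commutation.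

Recall that $\mathbb Z\wr\mathbb Z=\big(\bigoplus_{i\in\mathbb Z}\mathbb Z\big)\rtimes\mathbb Z$, where the generator of the right factor shifts the coordinates. It is generated by two elements and contains $\mathbb Z^d$ for every $d$. The following result of Guba and Sapir tells when it occurs in a diagram group.

**Guba–Sapir criterion.** The group $D(\mathcal P,w)$ contains $\mathbb Z\wr\mathbb Z$ if and only if there are words $A,B,P\in\Sigma^+$ with $w=AB$, $A=AP$ and $B=PB$ modulo $\mathcal P$, and $D(\mathcal P,P)\ne\{1\}$.

*Example.* Let $\mathcal P=\langle a,b,x,y,z\mid a=ax,\ b=xb,\ x=y,\ y=z,\ z=x\rangle$ and $w=ab$. Take $A=a$, $B=b$, $P=x$. The words equal to $x$ are $x,y,z$, so $D(\mathcal P,x)\cong\mathbb Z\neq\{1\}$, and $D(\mathcal P,ab)$ contains $\mathbb Z\wr\mathbb Z$. The letter $x$ is created next to $a$, absorbed next to $b$, and carries a nontrivial group of its own. In Theorem 1 the letter $p$ is also created and absorbed, but it carries nothing.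

We shall compute fundamental groups by the usual recipe. If $X$ is a connected square complex and $T$ a maximal tree in its $1$-skeleton, then $\pi_1(X)$ is generated by the oriented edges, subject to $e=1$ for the edges of $T$ and one relation per square, which reads its boundary. The edge $e$ stands for the loop that goes through $T$ from the base point to the start of $e$, crosses $e$, and returns through $T$.

## 3. Right-angled Artin groups: retracts, residual finiteness, dimension

**Definition.** For a simplicial graph $\Gamma$, $A(\Gamma)=\langle V(\Gamma)\mid [u,v]=1\text{ for }\{u,v\}\in E(\Gamma)\rangle$.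

If $\Gamma$ has no edges, $A(\Gamma)$ is free; if $\Gamma$ is finite and complete, it is $\mathbb Z^{|V(\Gamma)|}$.

**Retracts.** Let $\Gamma_0$ be an induced subgraph. Sending the vertices outside $\Gamma_0$ to $1$ and fixing the others respects the relations, so it defines a homomorphism $A(\Gamma)\to A(\Gamma_0)$. The composition $A(\Gamma_0)\to A(\Gamma)\to A(\Gamma_0)$ is the identity. Hence $A(\Gamma_0)$ is the subgroup generated by $\Gamma_0$, and it is a retract. In particular, two distinct non-adjacent vertices generate a free group of rank $2$.

**Residual finiteness.** A group is residually finite if each nontrivial element has nontrivial image in some finite quotient. For finite $\Gamma$, $A(\Gamma)$ embeds into a finitely generated right-angled Coxeter group (Hsu–Wise, Michigan Math. J. 1999; Davis–Januszkiewicz, J. Pure Appl. Algebra 2000). Finitely generated Coxeter groups are linear over $\mathbb R$ (Tits; Bourbaki, *Lie* IV–VI), and finitely generated linear groups are residually finite (Mal'cev). For arbitrary $\Gamma$, a nontrivial $g\in A(\Gamma)$ is a product of finitely many vertices and their inverses, so it lies in $A(\Gamma_0)$ for a finite induced $\Gamma_0$. The retraction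 onto $A(\Gamma_0)$ fixes $g$, and $A(\Gamma_0)$ has a finite quotient in which $g$ survives. So every right-angled Artin group is residually finite.

Two hereditary properties will be used. Subgroups of residually finite groups are residually finite: restrict the finite quotient. And a group $\mathcal G$ with a residually finite subgroup $K$ of finite index is residually finite. Indeed, let $g\ne1$ and let $K_0\subset K$ be the intersection of the conjugates of $K$, a normal subgroup of finite index. If $g\notin K_0$, then $g$ survives in $\mathcal G/K_0$. If $g\in K_0\subset K$, some finite-index subgroup of $K$ misses $g$; it has finite index in $\mathcal G$, and the intersection of its conjugates is normal of finite index in $\mathcal G$ and misses $g$.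

**Proposition 2.** A right-angled Artin group never contains $\mathbb Z\wr\mathbb Z$.

*Proof.* A copy of $\mathbb Z\wr\mathbb Z$ in $A(\Gamma)$ is finitely generated, so it lies in $A(\Gamma_0)$ for a finite induced subgraph $\Gamma_0$. The group $A(\Gamma_0)$ has a finite-dimensional classifying space, its Salvetti complex, hence finite cohomological dimension $c$. Cohomological dimension does not increase on subgroups, and $\mathbb Z^d$ has cohomological dimension $d$. But $\mathbb Z\wr\mathbb Z$ contains $\mathbb Z^{c+1}$, a contradiction. $\blacksquare$

Thus a diagram group that embeds into a right-angled Artin group contains no $\mathbb Z\wr\mathbb Z$. From now on we look at the other implication.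

## 4. The words $ap^kb$

For sets $S,T$ of positive integers let
$$\mathcal P_{S,T}=\langle a,b,p\mid a=ap^i\ (i\in S),\ b=p^jb\ (j\in T)\rangle,\qquad D_{S,T}=D(\mathcal P_{S,T},ab).$$
Theorem 1 is the case $S=T=\{1,2\}$.

**Step 1: vertices, edges and squares.** This step turns the complex into arithmetic. Both sides of a relation contain exactly one $a$ and no $b$, or exactly one $b$ and no $a$. Applying a relation to a word $ap^kb$ changes only the exponent $k$. So all words equal to $ab$ have the form $ap^kb$; write $k$ for this vertex, and let $V\subset\mathbb Z_{\ge0}$ be the set of vertices. Then $0\in V$, and for $i\in S\cup T$: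
$$q\in V\ \Rightarrow\ q+i\in V,\qquad q\in V,\ q\ge i\ \Rightarrow\ q-i\in V. \tag{1}$$
The edges are, for $k\in V$,
$$l^{(i)}_k:k\to k+i\ \ (a\to ap^i,\ i\in S),\qquad r^{(j)}_k:k\to k+j\ \ (b\to p^jb,\ j\in T).$$
Call them left edges and right edges. Even when $i=j$, the edges $l_k^{(i)}$ and $r_k^{(i)}$ are different: one acts at the left end of the word, the other at the right end.

Disjoint applications of relations involve at most one subword containing $a$ and at most one containing $b$. So the complex has dimension at most $2$, and its squares are exactly $(\emptyset,a\to ap^i,p^k,b\to p^jb,\emptyset)$ with $k\in V$. We call $k$ the *base* of the square. Its corners are $k,k+i,k+j,k+i+j$, and it gives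
$$l^{(i)}_k\,r^{(j)}_{k+i}\simeq r^{(j)}_k\,l^{(i)}_{k+j}. \tag{2}$$

**Step 2: links.** This step shows that the complex is nonpositively curved and finds the pairs of edges at a vertex that do *not* span a square. At a vertex $q$, the link has a vertex for each way of leaving $q$ along an edge:

- $L_i^+$ and $R_j^+$, going up to $q+i$ and $q+j$;
- $L_i^-$ (if $i\le q$) and $R_j^-$ (if $j\le q$), going down to $q-i$ and $q-j$.

A corner of a square always has one left and one right direction. If the directions at $q$ are $L_i^\pm$ and $R_j^\pm$, the square must be the one for $i$ and $j$ with base
$$q,\quad q-j,\quad q-i,\quad q-i-j\qquad\text{for the signs}\quad (+,+),\ (+,-),\ (-,+),\ (-,-)$$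
respectively. So each pair is joined by at most one edge, and it is joined exactly when this base is $\ge0$ (the base then lies in $V$ by (1)). Since $L_i^-$ requires $q\ge i$ and $R_j^-$ requires $q\ge j$, the first three bases are never negative. Hence:
$$L^{\pm}_i\text{ and }R^{\pm}_j\text{ at }q\text{ span a square, except } L_i^-,R_j^-\text{ with } q<i+j. \tag{3}$$
In words: removing $p^i$ next to $a$ and removing $p^j$ next to $b$ are independent moves on $ap^qb$ unless the two blocks overlap.

The links are bipartite graphs without multiple edges, so they have no cycles of length less than $4$. Give each square the Euclidean metric with side $1$, so that link edges have length $\pi/2$. Every simple closed loop in a link has length at least $2\pi$. By Gromov's link condition (Bridson–Haefliger, II.5; one may subdivide the squares if one wants cells to be embedded), the complex is nonpositively curved and its universal cover is CAT(0). We shall use two consequences. First, the universal cover is contractible, so the complex is aspherical. Second, in a CAT(0) space local geodesics are geodesics.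

**Step 3: no $\mathbb Z\wr\mathbb Z$.** This step proves item 2 of Theorem 1, and the same assertion for all $D_{S,T}$. Suppose that $A,B,P$ are nonempty words with $ab=AB$, $A=AP$, $B=PB$ modulo $\mathcal P_{S,T}$. The word $AB$ is some $ap^kb$, and $A,B$ are nonempty, so $A=ap^x$ and $B=p^yb$ with $x,y\ge0$. Only relations $a=ap^i$ apply to words $ap^z$, so every word equal to $A$ has the form $ap^z$. In particular $AP=ap^z$ as a word, and $P=p^m$ with $m\ge1$. No relation applies to $p^m$, so $S(\mathcal P_{S,T},p^m)$ is one point and $D(\mathcal P_{S,T},p^m)=\{1\}$. By the Guba–Sapir criterion, $D_{S,T}$ does not contain $\mathbb Z\wr\mathbb Z$. $\blacksquare$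

A second argument avoids the criterion. By Step 2, $D_{S,T}$ is the fundamental group of an aspherical complex of dimension at most $2$. So it has cohomological dimension at most $2$ and contains no $\mathbb Z^3$, whereas $\mathbb Z\wr\mathbb Z\supset\mathbb Z^3$.

## 5. One relation on one side gives a free group; two on each side give $G$

**$S=T=\{1\}$.** Here $V=\mathbb Z_{\ge0}$. Write $l_k,r_k$ for the edges from $k$ to $k+1$. The $r_k$ form a maximal tree, a ray. Setting $r_k=1$, relation (2) becomes $l_k=l_{k+1}$. So $D_{S,T}=\langle l\rangle\cong\mathbb Z$.

**$S=\{1,2\}$, $T=\{1\}$.** Now there are also edges $m_k:k\to k+2$, and (2) gives $l_k=l_{k+1}$ and $m_k=m_{k+1}$. So $D_{S,T}$ is free on $l,m$.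

**Lemma 1.** If $\min(|S|,|T|)\le1$, then $D_{S,T}$ is free.

*Proof.* Reading words backwards and exchanging $a$ and $b$ identifies the Squier complexes of $(\mathcal P_{S,T},ab)$ and $(\mathcal P_{T,S},ab)$. So we may assume $|T|\le1$. If $T=\emptyset$, there are no squares; the complex is a graph and its fundamental group is free.

Let $T=\{j\}$. By (1), if a residue class mod $j$ meets $V$, then all its nonnegative members lie in $V$, and the edges $r^{(j)}_k$ with $k$ in this class form a ray. So the right edges form disjoint rays, one for each residue class meeting $V$, and each vertex lies on exactly one of them. Collapsing each ray to a point does not change the fundamental group. In the new complex the vertices are the residue classes, the edges are the $l^{(i)}_k$, and by (2) the square with base $k$ becomes a $2$-cell giving the relation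
$$l^{(i)}_k=l^{(i)}_{k+j}.$$
Both edges go from the class of $k$ to the class of $k+i$. For each $i$ and each class, choose the edge $l_c^{(i)}$ with $c$ the smallest member of the class. The chosen edges form a connected graph on the set of classes, since every other edge has the same endpoints as a chosen one. Take a maximal tree in this graph; it is a maximal tree of the collapsed complex. In the resulting presentation, the relations identify each non-chosen edge with a chosen one and say nothing else. So we get the fundamental group of the graph of chosen edges, which is free. $\blacksquare$

So the first case in which anything new can happen is two relations on each side. We now compute the smallest one.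

**Proof of Theorem 1, item 1.** Let $S=T=\{1,2\}$, so $V=\mathbb Z_{\ge0}$. Write
$$l_k=l_k^{(1)},\quad m_k=l_k^{(2)},\quad r_k=r_k^{(1)},\quad s_k=r_k^{(2)}.$$
The edges $r_k$, $k\ge0$, form a maximal tree. So $D(\mathcal P,w)$ is generated by all edges, subject to $r_k=1$ and, for $k\ge0$,
$$l_kr_{k+1}=r_kl_{k+1},\quad m_kr_{k+2}=r_km_{k+1},\quad l_ks_{k+1}=s_kl_{k+2},\quad m_ks_{k+2}=s_km_{k+2}.$$
The first two families say $l_k=l$ and $m_k=m$ for all $k$. The third becomes $ls_{k+1}=s_kl$, that is, $s_{k+1}=l^{-1}s_kl$. With $s=s_0$ this is
$$s_k=l^{-k}sl^k\qquad(k\ge0),$$
and it eliminates $s_k$ for $k\ge1$. The fourth becomes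
$$m\,l^{-k-2}sl^{k+2}=l^{-k}sl^k\,m .$$
Multiply by $l^k$ on the left and by $l^{-k-2}$ on the right:
$$(l^kml^{-2}l^{-k})\,s=s\,(l^kml^{-2}l^{-k}).$$
Replace the generator $m$ by $n:=ml^{-2}$. The generators are now $l,n,s$, and the relations are
$$[\,l^knl^{-k},s\,]=1,\qquad k\ge0. \tag{4}$$
Hence $D(\mathcal P,w)\cong G$, and it is generated by three elements. $\blacksquare$

## 6. Labelling edges by parallelism, and the squares that are missing

Here is a natural candidate for an embedding into a right-angled Artin group. Call two edges parallel if they are opposite sides of a square, and pass to the equivalence relation this generates. Take one generator per class, let two generators commute when the classes meet in a square, and send each edge to its class. By construction, squares go to commutation relations, so this gives a homomorphism from $\pi_1$ to a right-angled Artin group.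

In our example (2) shows that there are four classes: all $l_k$, all $m_k$, all $r_k$, all $s_k$. The left classes $l,m$ both cross the right classes $r,s$, and no other pair of classes crosses. So the target is $\langle l,m\rangle\times\langle r,s\rangle$, a product of two free groups of rank $2$. The generators of $G$ are represented by the loops $l_0r_0^{-1}$, $m_0r_1^{-1}r_0^{-1}$ (for $m$) and $s_0r_1^{-1}r_0^{-1}$ based at the vertex $0$. Therefore
$$l\mapsto lr^{-1},\qquad m\mapsto mr^{-2},\qquad s\mapsto sr^{-2},\qquad n=ml^{-2}\mapsto ml^{-2}.$$
It follows that $l^{-1}nl\mapsto l^{-1}ml^{-1}$, an element of $\langle l,m\rangle$, which commutes with the image of $s$. So this homomorphism kills the element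
$$z:=[\,l^{-1}nl,\,s\,].$$
We shall see in Section 7 that $z\neq1$ in $G$. So the candidate is not injective.

The failure can be located exactly. To be locally injective enough, such a labelling would need two edges at a vertex to span a square whenever their labels commute. By (3), the edges $L_2^-$ and $R_2^-$ at the vertex $q=2$ span no square: in $ap^2b$, the moves $ap^2\to a$ and $p^2b\to b$ overlap. Yet their classes $m$ and $s$ cross elsewhere, for instance in the square with base $0$. The labels commute where the edges do not.

One could hope to repair this by separating the classes in a finite cover, or by a cleverer target. Theorem 1 says that no repair exists. The element $z$ is already the reason.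

## 7. One-sided commutation and finite quotients

Look again at (4): $s$ commutes with $l^knl^{-k}$ for all $k\ge0$, and nothing is asserted for $k<0$. In an infinite group, $l$ can tell $k\ge0$ from $k<0$. In a finite group it cannot: if $l^N=1$, conjugation by $l^{-1}$ is conjugation by $l^{N-1}$. So the relation for $k=-1$ holds in every finite quotient, and it remains to see that it fails in $G$.

**Step 1: $z=[l^{-1}nl,s]\ne1$ in $G$.** To show that an element is nontrivial we map $G$ to a group we understand, built so that the commutation is one-sided. Let $\Lambda$ be the graph with vertices $n_i,s_i$ $(i\in\mathbb Z)$ and edges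
$$\{n_i,s_j\}\quad\text{for } i\ge j .$$
Since $i\ge j$ if and only if $i+1\ge j+1$, the shift $n_i\mapsto n_{i+1}$, $s_i\mapsto s_{i+1}$ is an automorphism of $\Lambda$. It induces an automorphism $\sigma$ of $A(\Lambda)$. Let $\hat G=A(\Lambda)\rtimes\langle\lambda\rangle$ with $\lambda$ of infinite order and $\lambda x\lambda^{-1}=\sigma(x)$.

Send $l\mapsto\lambda$, $n\mapsto n_0$, $s\mapsto s_0$. For $k\ge0$, the element $\lambda^kn_0\lambda^{-k}=n_k$ commutes with $s_0$ because $k\ge0$ makes $n_k,s_0$ adjacent. So the relations (4) are respected and we get a homomorphism $G\to\hat G$. It sends $z$ to $[\lambda^{-1}n_0\lambda,s_0]=[n_{-1},s_0]$. The vertices $n_{-1}$ and $s_0$ are distinct and not adjacent, so they generate a free group of rank $2$ by Section 3. Hence $[n_{-1},s_0]\ne1$, and $z\neq1$.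

**Step 2: $z$ dies in every finite quotient.** Let $f:G\to Q$ be a homomorphism to a finite group and let $N\ge1$ be the order of $f(l)$. Then
$$f(l^{-1}nl)=f\big(l^{N-1}nl^{-(N-1)}\big),$$
and by (4) with $k=N-1\ge0$ the right-hand side commutes with $f(s)$. So $f(z)=1$.

**Step 3: conclusion.** This step passes from finite quotients to right-angled Artin groups. By Steps 1 and 2, $G$ is not residually finite. If $G$ or a finite-index subgroup of it embedded into a right-angled Artin group, that subgroup would be residually finite, and then $G$ would be too, by the two hereditary properties of Section 3. This proves item 3. Together with items 1 and 2, Theorem 1 is proved, and the conjecture is false. $\blacksquare$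

Note that $\hat G$ contains the right-angled Artin group $A(\Lambda)$ as a normal subgroup with quotient $\mathbb Z$. Nothing in Step 1 claims that $\hat G$ is residually finite, and by Step 2 it is not: the image of $z$ is nontrivial in $\hat G$, but dies in every finite quotient of $\hat G$, since such a quotient restricts to $G$ along $G\to\hat G$.

## 8. Pushing a loop to the right

Why does a diagram group produce relations for $k\ge0$ only? The next statement answers this without any computation of a presentation.

If $\gamma$ is a path in a Squier complex and $x,y$ are possibly empty words, let $x\gamma y$ be the path obtained by writing $x$ before and $y$ after every word along $\gamma$.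

**Proposition 3.** Let $A,B,p\in\Sigma^+$ with $A=Ap$ and $B=pB$ modulo $\mathcal P$, let $\ell$ be a path from $A$ to $Ap$ in $S(\mathcal P,A)$, let $\rho$ be a path from $pB$ to $B$ in $S(\mathcal P,pB)$, and let $t=(\ell B)(A\rho)\in D(\mathcal P,AB)$. Let $g\in D(\mathcal P,A)$ and $h\in D(\mathcal P,B)$, viewed in $D(\mathcal P,AB)$ as $gB$ and $Ah$. Then $[g,t^{-k}ht^k]=1$ for all $k\ge0$. If $D(\mathcal P,AB)$ embeds into a right-angled Artin group, then $[g,t^kht^{-k}]=1$ for all $k\in\mathbb Z$.

*Proof.* **Step 1: the exchange rule.** This is the only source of commutation. Let $\gamma:u\to u'$ be a path in $S(\mathcal P,u)$ and $\delta:v\to v'$ a path in $S(\mathcal P,v)$. Then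
$$(\gamma v)(u'\delta)\simeq(u\delta)(\gamma v'). \tag{5}$$
Indeed, an edge of $\gamma$ and an edge of $\delta$ act on disjoint subwords of the concatenated word, so they span a square. These squares fill a rectangular grid whose boundary is read off in (5).

**Step 2: conjugation by $t$ keeps $h$ on the right.** The loop $t$ runs $AB\to ApB\to AB$: it creates $p$ on the left and absorbs it on the right. Since $t^{-1}=(A\rho^{-1})(\ell^{-1}B)$,
$$t^{-1}(Ah)t=(A\rho^{-1})(\ell^{-1}B)(Ah)(\ell B)(A\rho).$$
Apply (5) with $\gamma=\ell:A\to Ap$ and $\delta=h:B\to B$: it says $(\ell B)(Ap\,h)\simeq(Ah)(\ell B)$. So the middle three factors are homotopic to $Ap\,h$, and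
$$t^{-1}(Ah)t=(A\rho^{-1})(Ap\,h)(A\rho)=A\,\psi(h),\qquad \psi(h)=\rho^{-1}(p\,h)\rho .$$
Here $ph$ is a loop at $pB$, so $\psi(h)$ is a loop at $B$, an element of $D(\mathcal P,B)$. By induction $t^{-k}(Ah)t^k=A\,\psi^k(h)$ for $k\ge0$. By (5) with $\gamma=g$ and $\delta=\psi^k(h)$, this commutes with $gB$. This is the first assertion.

**Step 3: finite quotients reverse the sign.** This step gives the second assertion. For exponents $k\le0$ in $[g,t^kht^{-k}]$ it is the first assertion. Let $k>0$, and suppose that $D(\mathcal P,AB)$ embeds into a right-angled Artin group, so that it is residually finite. In a finite quotient, let $M\geq 1$ be the order of the image of $t$. Then $t^{kM}$ has trivial image, so $t^kht^{-k}$ has the same image as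
$$t^{-(kM-k)}\,h\,t^{kM-k}.$$
As $kM-k\ge0$, this image commutes with the image of $g$. So $[g,t^kht^{-k}]$ dies in every finite quotient, and by residual finiteness it is $1$. $\blacksquare$

*Check against Theorem 1.* Take $A=a$, $B=b$ and the letter $p$. Let $\ell$ be the edge $a\to ap$ and $\rho$ the edge $pb\to b$. Then $t=l_0r_0^{-1}$ is the generator $l$ of $G$. Let $g$ be the loop $a\to ap^2\to ap\to a$; it is $m_0l_1^{-1}l_0^{-1}$, which is $ml^{-2}=n$ in $G$. Let $h$ be the loop $b\to p^2b\to pb\to b$; it is $s_0r_1^{-1}r_0^{-1}=s$. The first assertion reads $[n,l^{-k}sl^k]=1$ for $k\ge0$, which is (4) after conjugation by $l^k$. If the group embedded into a right-angled Artin group, the second assertion with $k=1$ would give $[n,lsl^{-1}]=1$, that is, $[l^{-1}nl,s]=1$, contrary to Section 7.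

## 9. Which $D_{S,T}$ embed into right-angled Artin groups

**Theorem 4.** Let $S,T$ be sets of positive integers. No $D_{S,T}$ contains $\mathbb Z\wr\mathbb Z$, and the following are equivalent:

- (i) $D_{S,T}$ embeds into a right-angled Artin group;
- (ii) $D_{S,T}$ is residually finite;
- (iii) $D_{S,T}$ is free;
- (iv) $\min(|S|,|T|)\le1$.

If (iv) fails, $D_{S,T}$ has a $3$-generated subgroup that is not residually finite, so $D_{S,T}$ is not linear over any field.

The absence of $\mathbb Z\wr\mathbb Z$ is Step 3 of Section 4. The implication (iv)⇒(iii) is Lemma 1. A free group is the right-angled Artin group of an edgeless graph, so (iii)⇒(i). Section 3 gives (i)⇒(ii). What remains is (ii)⇒(iv), together with the last sentence.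

So let $i_1<i_2$ lie in $S$ and $j_1<j_2$ lie in $T$. We have no short presentation any more, so the element that survives must be found in the geometry. The plan is: a loop $L$ of left edges and a loop $R$ of right edges which do not commute because they meet at a corner where a square is missing; and a loop $\tau$ such that $L$ commutes with $\tau^{-m}R\tau^m$ for every $m\ge1$.

**Step 1: choosing the loops.** By (3), the missing squares lie between $L_i^-$ and $R_j^-$ at vertices $q<i+j$. Put
$$k=\max(i_2,j_2)<i_2+j_2 .$$
Then $k\in V$ by (1), and we take $k$ as base vertex. The directions $L^-_{i_2}$ and $R^-_{j_2}$ both exist at $k$ and span no square. We want $L$ to leave $k$ by $L^-_{i_2}$ and to return from the same direction, with no backtracking in between. So we go down by $i_2$, run around a loop at $k-i_2$ that starts and ends with the *other* size $i_1$, and come back up. The identity $i_1\cdot i_2=i_2\cdot i_1$ gives the loop $(+i_2)^{i_1}(-i_1)^{i_2}$, and conjugating it by a step $+i_1$ makes it start and end correctly. This leads to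
$$L:\ -i_2,\ +i_1,\ (+i_2)^{i_1},\ (-i_1)^{i_2+1},\ +i_2 \qquad\text{(left edges)},$$
$$R:\ -j_2,\ +j_1,\ (+j_2)^{j_1},\ (-j_1)^{j_2+1},\ +j_2 \qquad\text{(right edges)}.$$
For instance, with $S=T=\{1,2\}$ we have $k=2$ and both loops visit $2,0,1,3,2,1,0,2$.

The total displacement of $L$ is $-i_2+i_1+i_1i_2-i_1(i_2+1)+i_2=0$, so $L$ closes up. After the first step its lowest position is $k-i_2\ge0$, reached again just before the last step, so all steps are along existing edges. There is no backtracking: a backtrack would be two consecutive steps of opposite signs and the same size, and at each change of sign the sizes are $i_1$ and $i_2$ in some order. The same holds for $R$, with positions $\ge k-j_2\ge0$. Finally, $L^{-1}$ also starts with $-i_2$ and ends with $+i_2$, and $R^{-1}$ starts with $-j_2$ and ends with $+j_2$.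

**Step 2: $[L,R]\ne1$.** This step uses nonpositive curvature. Consider the closed edge path $LRL^{-1}R^{-1}$ and, at each vertex it passes, the two directions in the link given by the arriving edge (reversed) and the leaving edge.

At an interior vertex of $L^{\pm1}$ the two directions are of type $L$, and they are distinct because there is no backtracking. Two vertices of the same type are not adjacent, since the link is bipartite. The same holds for $R^{\pm1}$. At each of the four corners, including the one where the path closes up, the directions are $L_{i_2}^-$ and $R_{j_2}^-$ at the vertex $k$. They are distinct, and they are not adjacent, as a square would need base $k-i_2-j_2<0$.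

So at every vertex the two directions are distinct and non-adjacent in the link, hence at distance at least $2\cdot\frac\pi2=\pi$. Therefore the path is a closed local geodesic. If it were null-homotopic, it would lift to a closed path in the universal cover. That lift would be a local geodesic of positive length in a CAT(0) space, hence a geodesic, hence with distinct endpoints, a contradiction. So $[L,R]\ne1$ in $\pi_1(S(\mathcal P_{S,T},ab),k)$.

**Step 3: sliding.** This step supplies the homotopies for the commutation. For a path $\alpha$ and $M\ge0$, let $\alpha^{+M}$ be its translate by $M$, whenever the translated positions lie in $V$.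

**Lemma 2.** Let $\alpha$ be a path of left edges from $q$ to $q'$, let $\beta$ be a path from $q$ made of upward right steps of total size $M$, and let $\beta'$ be the same sequence of steps started at $q'$. Then $\alpha\beta'\simeq\beta\,\alpha^{+M}$. The same holds with left and right exchanged.

*Proof.* Suppose first that $\alpha$ is one edge with lower end $x\in V$ and size $i$, and $\beta$ is one step of size $j$. The square with base $x$ exists and gives (2). If $\alpha=l_x^{(i)}$, then (2) is the claim: $l_x^{(i)}r_{x+i}^{(j)}\simeq r_x^{(j)}l_{x+j}^{(i)}$. If $\alpha=(l_x^{(i)})^{-1}$, then (2) rewritten is the claim: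
$$(l_x^{(i)})^{-1}r_x^{(j)}\simeq r_{x+i}^{(j)}(l_{x+j}^{(i)})^{-1}.$$
For general $\alpha$ and $\beta$, move the right steps one after the other across the left edges. All translated edges exist, because $V$ is closed under upward steps. The exchanged statement follows from the same squares. $\square$

**Step 4: the loop $\tau$ and its powers.** Put $N=k\,i_1j_1$. It is divisible by $i_1$ and $j_1$, and $N\ge k$. For $m\ge1$ let $\lambda_m$ be the path from $k$ to $k+mN$ by left steps $+i_1$, and $\varrho_m$ the path from $k$ to $k+mN$ by right steps $+j_1$. Let
$$\tau=\lambda_1\varrho_1^{-1}.$$
We claim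
$$\tau^m\simeq\lambda_m\varrho_m^{-1}\qquad(m\ge1). \tag{6}$$
For $m=1$ this is the definition. Lemma 2 with $\alpha=\lambda_1$ and $\beta=\varrho_m$ gives $\lambda_1\varrho_m^{+N}\simeq\varrho_m\lambda_1^{+mN}$, hence
$$\varrho_m^{-1}\lambda_1\simeq\lambda_1^{+mN}(\varrho_m^{+N})^{-1}.$$
If (6) holds for $m$, then
$$\tau^{m+1}\simeq\lambda_m\varrho_m^{-1}\lambda_1\varrho_1^{-1}\simeq\lambda_m\lambda_1^{+mN}\,(\varrho_m^{+N})^{-1}\varrho_1^{-1}=\lambda_m\lambda_1^{+mN}\,(\varrho_1\varrho_m^{+N})^{-1}=\lambda_{m+1}\varrho_{m+1}^{-1}.$$

**Step 5: moving $L$ and $R$ up.** High up there is room for both. Since $L$ is a loop at $k$, Lemma 2 with $\alpha=L$ and $\beta=\beta'=\varrho_m$ gives $L\varrho_m\simeq\varrho_mL^{+mN}$. With the sides exchanged, $R\lambda_m\simeq\lambda_mR^{+mN}$. So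
$$\varrho_m^{-1}L\varrho_m\simeq L^{+mN},\qquad \lambda_m^{-1}R\lambda_m\simeq R^{+mN}. \tag{7}$$

**Step 6: $L^{+mN}$ and $R^{+mN}$ commute for $m\ge1$.** This is where $N\ge k$ is used. Let $k=x_0,x_1,\dots,x_u=k$ be the positions of $L$ and $k=y_0,y_1,\dots,y_v=k$ those of $R$; they are all $\ge0$. For each $(c,d)$ consider the word
$$a\,p^{x_c}\,p^{mN-k}\,p^{y_d}\,b ,$$
which makes sense because $mN\ge k$. The block $p^{x_c}$ is reserved for $L$, the block $p^{y_d}$ for $R$, and they never overlap. At $(0,0)$ this is the vertex $k+mN\in V$, and moving to a neighboring $(c,d)$ applies a relation, so all these words are vertices. The step of $L$ from $x_c$ to $x_{c+1}$, with lower end $x$, and the step of $R$ from $y_d$ to $y_{d+1}$, with lower end $y$, span the square with base $x+y+mN-k\ge0$. These squares fill a $u\times v$ grid. Since $x_0=x_u=k$ and $y_0=y_v=k$, its two horizontal sides both read $L^{+mN}$ and its two vertical sides both read $R^{+mN}$. Hence $L^{+mN}R^{+mN}\simeq R^{+mN}L^{+mN}$.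

**Step 7: $[L,\tau^{-m}R\tau^m]=1$ for all $m\ge1$.** This step brings the commutation back to the base vertex. By (7) and Step 6, $\varrho_m^{-1}L\varrho_m$ commutes with $\lambda_m^{-1}R\lambda_m$. Conjugating by $\varrho_m$, the loop $L$ commutes with
$$\varrho_m\lambda_m^{-1}\,R\,\lambda_m\varrho_m^{-1}=\tau^{-m}R\tau^m ,$$
where the equality is (6).

**Step 8: finite quotients.** This step concludes as in Section 7. Let $H=\langle L,R,\tau\rangle$, and let $f:H\to Q$ be a homomorphism to a finite group, with $f(\tau)$ of order $M\ge1$. By Step 7 with $m=M$,
$$f(R)=f(\tau^{-M}R\tau^M)$$
commutes with $f(L)$. So the element $[L,R]$, nontrivial by Step 2, dies in every finite quotient of $H$. The $3$-generated group $H$ is not residually finite, and neither is $D_{S,T}$, which is isomorphic to $\pi_1(S(\mathcal P_{S,T},ab),k)$ and so contains a copy of $H$. This proves (ii)⇒(iv). By Mal'cev's theorem the finitely generated group $H$ is not linear over any field, so $D_{S,T}$ is not linear over any field either. $\blacksquare$
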